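# Fixed points of commuting nonexpansive maps in $c_0$: shifts without fixed points, and the convex sets that exclude them

Throughout, $\mathbb N=\{1,2,\dots\}$, and $c_0$ is the Banach space of real or complex sequences tending to $0$ with the supremum norm. We write $e_n$ for the unit vectors, $x(i)$ or $x_i$ for the $i$-th coordinate, and $B_r$ for the closed ball of radius $r$ about $0$ in $c_0$. Convexity always refers to real coefficients, also over the complex field. Semigroups are nonempty and discrete.

## 1. A shift with one inserted coordinate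

Let $g:c_0\to\mathbb R$ be a 1-Lipschitz function, $|g(x)-g(y)|\le\|x-y\|$. Shift every coordinate of $x$ one place to the right and put $g(x)$ in the free place:
$$T_g\,x=(g(x),x_1,x_2,x_3,\dots).\tag{1}$$

**Lemma 1.** $T_g$ is an isometry of $c_0$ into itself. If $g(0)\ne0$, then $T_g$ has no fixed point.

*Proof.* Clearly $T_gx\in c_0$. The coordinates of $T_gx-T_gy$ are $g(x)-g(y)$ followed by all the $x_k-y_k$. Hence
$$\|T_gx-T_gy\|=\max\big(|g(x)-g(y)|,\|x-y\|\big)=\|x-y\|.$$
If $T_gx=x$, then $x_{k+1}=x_k$ for all $k$, so $x$ is constant. A constant sequence in $c_0$ is $0$, so $x=0$, and the first coordinate gives $g(0)=0$. $\blacksquare$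

The isometry property costs nothing: the supremum norm does not notice an extra coordinate that changes no faster than $x$ itself. A fixed point would have to be a constant sequence, and $g$ only needs to be nonzero at the one constant sequence that lies in $c_0$. Away from $0$ we may choose $g$ as we like, and in particular make it vanish along a chosen orbit.

What this is for is a question about common fixed points.

**Definition (nonexpansive map).** A map $T:C\to C$ on a subset $C$ of a Banach space is *nonexpansive* if $\|Tx-Ty\|\le\|x-y\|$ for all $x,y\in C$.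

**Definition (representation).** A *representation* of a semigroup $S$ on $C$ is a family $\mathcal S=\{T_s:s\in S\}$ of maps $C\to C$ with $T_{st}x=T_s(T_tx)$ for all $s,t\in S$, $x\in C$. Its set of common fixed points is $F(\mathcal S)=\{x\in C:T_sx=x\text{ for all }s\in S\}$, and the *orbit* of $c\in C$ is $\{T_sc:s\in S\}$.

The example to keep in mind is $S=(\mathbb N,+)$. A representation is then $T_n=T^n$ for one map $T$, the orbit of $c$ is $\{Tc,T^2c,\dots\}$, and $F(\mathcal S)=\mathrm{Fix}(T)$.

A set is *relatively weakly compact* if its weak closure is weakly compact. For instance $\{e_n:n\ge1\}\subset c_0$ is relatively weakly compact, since $e_n\to0$ weakly (see Lemma 5 below), although $\|e_n-e_m\|=1$ for $n\ne m$. Relatively weakly compact sets are bounded.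

The following question is posed in Anthony T.-M. Lau and Yong Zhang, "Fixed point properties for semigroups of nonlinear mappings on unbounded sets", arXiv:2001.08158 (2020). *Let $C\subset c_0$ be nonempty, closed and convex, let $\mathcal S$ be a representation of a commutative semigroup $S$ by nonexpansive maps on $C$, and suppose that $\{T_sc:s\in S\}$ is relatively weakly compact for some $c\in C$. Is $F(\mathcal S)\ne\emptyset$?*

The answer is no, and (1) shows it.

**Theorem 2.** There is an isometry (hence a nonexpansive map) $T:C\to C$ such that $\{T^ne_1:n\ge1\}$ is relatively weakly compact and $T$ has no fixed point, both for $C=c_0$ and for the bounded set $C=\{x\in c_0:0\le x_k\le1\ \forall k\}$. Hence with $S=(\mathbb N,+)$ and $T_n=T^n$ we get $F(\mathcal S)=\emptyset$.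

*Proof.* Take $g=d$ in (1), where $d(x)=\inf_n\|x-e_n\|$ is the distance to $\{e_n:n\ge1\}$, and let $T=T_d$. A distance function is 1-Lipschitz, and $d(0)=1\neq 0$. By Lemma 1, $T$ is an isometry of $c_0$ without fixed points. If $0\le x_k\le1$ for all $k$, then $\|x-e_n\|\le1$, so $0\le d(x)\le1$. Thus $T$ maps the bounded set into itself as well. Finally $d(e_n)=0$, so $Te_n=e_{n+1}$, and the orbit of $e_1$ is $\{e_n:n\ge2\}$. It is relatively weakly compact because $e_n\to0$ weakly. The maps $T_n=T^n$ satisfy $T_{n+m}=T_nT_m$, and $F(\mathcal S)=\mathrm{Fix}(T)=\emptyset$. $\blacksquare$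

**An orbit with two points.** Keep the first coordinate out of the shift and let it change sign: on $C=c_0$ put
$$Tx=(-x_1,\ g(x),\ x_2,x_3,\dots),\qquad g(x)=\min(\|x-e_1\|,\|x+e_1\|).$$
As $g$ is 1-Lipschitz, $T$ is an isometry, by the computation in Lemma 1. Since $g(\pm e_1)=0$, we have $Te_1=-e_1$ and $T(-e_1)=e_1$. If $Tx=x$, then $x_1=0$ and $g(x)=x_2=x_3=\cdots$, so $x=0$. But $g(0)=1\neq 0$. So $T$ has a two-point orbit and no fixed point. With $\min(1,g)$ in place of $g$, the same map sends $B_1$ into $B_1$ and all the computations stand, so a two-point orbit is possible on a bounded set too.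

An orbit of one point under $S=\mathbb N$, $T_n=T^n$, is $\{p\}$ with $Tp=p$, so it gives a fixed point. Two is therefore the smallest orbit size at which anything can fail.

## 2. Hulls and asymptotic radii

Let us see which positive arguments one would try, and where they stop. Two cases can be settled by hand.

If $C$ is an interval of the real line $\mathbb R e_1$ and $T$ swaps $a\ne b$, then $Tx-x$ takes the opposite values $b-a$ and $a-b$ at $a$ and $b$, and the intermediate value theorem gives a fixed point. If $T$ is affine and swaps $a$ and $b$, the midpoint $\frac{a+b}2$ is fixed. In the two-point example above the midpoint is $0$, and $T0=e_2$.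

The affine case is general, and it uses the obvious idea: work in the closed convex hull of the orbit.

**Proposition 3.** If every $T_s$ is moreover affine, then $F(\mathcal S)\ne\emptyset$ under the hypothesis of the question, in any Banach space.

*Proof.* Let $K=\overline{\mathrm{conv}}\{T_sc:s\in S\}$. It is nonempty, contained in $C$, and weakly compact by Krein's theorem. It is invariant: $T_u$ is affine and continuous and maps $T_sc$ to $T_{us}c$, so it maps $K$ into $K$. The restriction $T_u|_K$ is weakly continuous. Indeed, the preimage in $K$ of a closed half-space $\{\operatorname{Re}f\le t\}$ is norm closed (continuity) and convex (affinity), hence weakly closed, and the closed half-spaces generate the weakly closed sets. Now the Markov–Kakutani theorem applies to the commuting family $\{T_u|_K\}$. $\blacksquare$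

For nonlinear maps the hull need not be invariant. In Theorem 2, the closed convex hull of $\{e_n:n\ge1\}$ consists of vectors with $x_k\ge0$ and $\sum x_k\le1$. But $T\big(\tfrac12,\tfrac12,0,\dots\big)=\big(\tfrac12,\tfrac12,\tfrac12,0,\dots\big)$, because the distance from $(\frac12,\frac12,0,\dots)$ to $e_1$ and to $e_2$ is $\frac12$ and to the other $e_n$ is $1$. The sum of coordinates has become $\frac32$.

The usual repair is to measure how far $y$ is from the tail of the orbit, and to use sublevel sets of that function.

**Definition (asymptotic radius).** For a representation of a commutative semigroup $S$ by nonexpansive maps on $C$ with a bounded orbit $\{T_sc\}$, put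
$$r(y)=\inf_{s\in S}\ \sup_{t\in S}\ \|T_{ts}c-y\|\qquad(y\in C).\tag{2}$$

**Lemma 4.** Let $C$ be a closed convex subset of a Banach space, and suppose the orbit of $c$ is bounded. Then $K=\{y\in C:r(y)\le r(c)\}$ is nonempty, bounded, closed, convex and invariant under every $T_u$.

*Proof.* The function $r$ is finite since the orbit is bounded, and 1-Lipschitz since each $y\mapsto\|T_{ts}c-y\|$ is. So $K$ is closed, and $c\in K$.

*Convexity.* Given $y_1,y_2\in C$ and $\varepsilon>0$, choose $s_j$ with $\sup_t\|T_{ts_j}c-y_j\|\le r(y_j)+\varepsilon$. By commutativity $ts_1s_2=(ts_2)s_1=(ts_1)s_2$, so $\sup_t\|T_{ts_1s_2}c-y_j\|\le r(y_j)+\varepsilon$ for both $j$. With the common index $s_1s_2$, the triangle inequality gives $r(\lambda y_1+(1-\lambda)y_2)\le\lambda r(y_1)+(1-\lambda)r(y_2)+\varepsilon$ for $0\le\lambda\le1$. Let $\varepsilon\to0$.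

*Invariance.* For $u,s\in S$, commutativity gives $T_{tus}=T_uT_{ts}$, so
$$\sup_t\|T_{tus}c-T_uy\|=\sup_t\|T_uT_{ts}c-T_uy\|\le\sup_t\|T_{ts}c-y\|.$$
The left side is at least $r(T_uy)$. Taking the infimum over $s$ gives $r(T_uy)\le r(y)$.

*Boundedness.* If $y\in K$, some $s$ has $\sup_t\|T_{ts}c-y\|\le r(c)+1$, so $\|y\|\le r(c)+1+\sup_s\|T_sc\|$. $\blacksquare$

So a bounded orbit always produces a bounded closed convex invariant set. The argument stops at one precise point: $K$ need not be weakly compact, even when the orbit is relatively weakly compact. In Theorem 2 with $c=e_1$ we have $r(y)=\limsup_n\|e_n-y\|=\max(1,\|y\|)$, because $\|e_n-y\|=\max(|1-y_n|,\sup_{i\ne n}|y_i|)$ and $y_n\to0$. Hence $r(c)=1$ and $K=C\cap B_1$. For the bounded $C$ of Theorem 2 this is all of $C$, and nothing has been gained.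

If weak compactness of bounded pieces of $C$ is what the argument lacks, let us assume it. The next theorem says that this is exactly right.

## 3. The classification theorem and weak compactness in $c_0$

**Theorem 6.** For a nonempty closed convex set $C\subset c_0$ the following are equivalent.

* (i) $C\cap B_r$ is weakly compact for every $r>0$.
* (ii) Every representation of a commutative semigroup by nonexpansive maps on $C$ having a bounded orbit $\{T_sc\}$ has a common fixed point.
* (iii) The same with "relatively weakly compact orbit".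
* (iv) Every nonexpansive $T:C\to C$ for which there are $a\ne b$ in $C$ with $Ta=b$, $Tb=a$ has a fixed point.

In particular, for bounded $C$ the answer to the question is yes if and only if $C$ is weakly compact.

(The number 5 is reserved for the lemma just below, which makes (i) easy to check.) The last sentence follows from (i)⇔(iii). If $C$ is bounded, then $C\cap B_r=C$ for large $r$, so (i) forces $C$ to be weakly compact. Conversely, each $C\cap B_r$ is weakly closed, being closed and convex, hence weakly compact if $C$ is. By (iv), a two-point orbit does not suffice as soon as (i) fails for $C$.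

We recall three textbook facts. The dual of $c_0$ is $\ell_1$. A norm closed convex set is weakly closed. By Eberlein–Šmulian, a weakly closed set is weakly compact if and only if each of its sequences has a weakly convergent subsequence.

**Lemma 5.** A bounded sequence in $c_0$ that converges coordinatewise to an element of $c_0$ converges weakly to it. For $C$ closed and convex, $C\cap B_r$ fails to be weakly compact if and only if there are $x^n\in C\cap B_r$ and $w\in\ell_\infty\setminus c_0$ with $x^n\to w$ coordinatewise.

*Proof.* Let $\|x^n\|\le r$ and $x^n\to x\in c_0$ coordinatewise, so $\|x\|\le r$. For $f\in\ell_1$ and $I\in\mathbb N$,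
$$|f(x^n-x)|\le\sum_{i\le I}|f(i)||x^n(i)-x(i)|+2r\sum_{i>I}|f(i)|.$$
Choose $I$ to make the last sum small, then $n$ large.

Suppose $C\cap B_r$ is not weakly compact. It is weakly closed, so by Eberlein–Šmulian it contains a sequence without weakly convergent subsequence. By a diagonal argument some subsequence $x^n$ converges coordinatewise to some $w$ with $|w(i)|\le r$. By the first part $w\notin c_0$. Conversely, if $x^n\to w\notin c_0$ coordinatewise, a weak limit of a subsequence would be an element of $c_0$ with the coordinates of $w$, which is impossible. So $C\cap B_r$ is not weakly compact. $\blacksquare$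

**Examples.** The set $\{x\in c_0:x_i\ge0,\ \sum x_i\le1\}$ is weakly compact: a coordinatewise limit $w$ of its elements has $w_i\ge0$ and $\sum w_i\le1$ (look at finite partial sums), so $w\in c_0$. It is not norm compact, since it contains all $e_n$. The unbounded set $\{x\in c_0:|x_k|\le1/k\text{ for }k\ge2\}$ satisfies (i), since coordinatewise limits of bounded sequences in it still satisfy $|w_k|\le1/k$. The sets $c_0$, $B_1$ and $\{x\in c_0:0\le x_k\le1\}$ violate (i), because they contain $e_1+\dots+e_n$, which converges coordinatewise to $(1,1,1,\dots)$.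

**Proof of (ii)⇒(iii)⇒(iv).** Relatively weakly compact sets are bounded, which gives the first implication. For the second, take $S=\mathbb N$, $T_n=T^n$. The orbit of $a$ is the finite set $\{a,b\}$, so (iii) gives a common fixed point of the $T^n$, in particular one of $T$.

Two implications remain: (i)⇒(ii), and (iv)⇒(i), which is the long one.

## 4. Weakly compact convex sets: from (i) to (ii)

Lemma 4 reduces (i)⇒(ii) to a statement about weakly compact convex sets. First one map, then commuting families.

**Lemma 7 (Maurey's theorem).** If $K\subset c_0$ is nonempty, weakly compact and convex, every nonexpansive $T:K\to K$ has a fixed point.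

*Proof.* **Step 1 (a minimal set).** *This step reduces to a set with no smaller invariant piece.* Order the nonempty weakly compact convex $T$-invariant subsets of $K$ by inclusion. The intersection of a chain of them is convex, invariant and weakly compact, and nonempty by compactness, so Zorn's lemma gives a minimal one. We rename it $K$. Let $d=\operatorname{diam}K$. If $d=0$, then $K$ is a fixed point. Suppose $d>0$. Minimality says: a closed convex $T$-invariant subset of $K$ is $\emptyset$ or $K$.

**Step 2 (every point of $K$ sees the full diameter).** *We show $\sup_{y\in K}\|x-y\|=d$ for all $x\in K$.* The set $\overline{\mathrm{conv}}\,T(K)\subset K$ is closed, convex and nonempty. It is invariant, since $T$ maps it into $T(K)$. So it equals $K$. Write $B(x,\rho)$ for the closed ball. If $K\subset B(x,\rho)$, then $T(K)\subset B(Tx,\rho)$, and therefore $K=\overline{\mathrm{conv}}\,T(K)\subset B(Tx,\rho)$. Hence $\{x\in K:K\subset B(x,\rho)\}$ is invariant. It is closed and convex, so it is $\emptyset$ or $K$ for each $\rho$. This means that $x\mapsto\sup_{y\in K}\|x-y\|$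 is constant on $K$, and its supremum over $K$ is $d$.

**Step 3 (approximate fixed points are far from everything).** *We show: if $z_k\in K$ and $\|z_k-Tz_k\|\to0$, then $\limsup_k\|z_k-x\|=d$ for every $x\in K$.* Let $f(x)=\limsup_k\|z_k-x\|$, a convex continuous function. Then
$$f(Tx)\le\limsup_k\big(\|z_k-Tz_k\|+\|Tz_k-Tx\|\big)\le f(x),$$
so the sublevel sets of $f$ in $K$ are closed, convex and invariant, and each is $\emptyset$ or $K$. Thus $f$ is a constant $\rho$ on $K$, and $\rho\le d$. Let $z\in K$ be the weak limit of a subsequence of $(z_k)$. The norm is weakly lower semicontinuous, so $\|z-x\|\le\rho$ for all $x\in K$. By Step 2, $d\le\rho$.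

**Step 4 (an approximate fixed point at distance about $d/2$).** *This step contradicts Step 3, using the supremum norm.* For $u\in K$ and $0<\lambda<1$, the map $x\mapsto\lambda Tx+(1-\lambda)u$ is a contraction of $K$. Its fixed point satisfies $\|x-Tx\|=(1-\lambda)\|u-Tx\|\le(1-\lambda)d$. Letting $\lambda\to1$ we get $x_n\in K$ with $\delta_n:=\|x_n-Tx_n\|\to0$. Pass to a weakly convergent subsequence and translate $K$, and $T$ with it, by the weak limit, which lies in $K$. So we may assume $x_n\to0$ weakly and $0\in K$. Nothing above changes under translation.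

Fix $\lambda\in(0,1)$. Choose $n$ with $\delta_n\le(1-\lambda)^2$. Only finitely many $i$ have $|x_n(i)|>1-\lambda$, so we can choose $m$ with $\delta_m\le(1-\lambda)^2$ and $|x_m(i)|\le1-\lambda$ for those $i$. Consequently, for each $i$, at least one of $|x_n(i)|,|x_m(i)|$ is $\le1-\lambda$.

Let $z\in K$ be the fixed point of the contraction $y\mapsto\lambda Ty+(1-\lambda)\frac{x_n+x_m}2$. As before $\|z-Tz\|\le(1-\lambda)d$. Moreover
$$z-x_n=\lambda(Tz-x_n)+(1-\lambda)\tfrac{x_m-x_n}2,\qquad\|Tz-x_n\|\le\|Tz-Tx_n\|+\delta_n\le\|z-x_n\|+\delta_n ,$$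
so $\|z-x_n\|\le\lambda(\|z-x_n\|+\delta_n)+(1-\lambda)\frac d2$, and therefore
$$\|z-x_n\|\le\tfrac d2+\tfrac{\delta_n}{1-\lambda}\le\tfrac d2+(1-\lambda).$$
The same bound holds for $\|z-x_m\|$. For each $i$, use the one of $x_n,x_m$ that is small at $i$: $|z(i)|\le\frac d2+2(1-\lambda)$. So $\|z\|\le\frac d2+2(1-\lambda)$. Along a sequence $\lambda\to1$ this gives $z_k\in K$ with $\|z_k-Tz_k\|\to0$ and $\limsup\|z_k-0\|\le\frac d2<d$. As $0\in K$, this contradicts Step 3. $\blacksquare$

For commuting families we quote one result.

**Theorem 8 (R. E. Bruck, "A common fixed point theorem for a commuting family of nonexpansive mappings", Pacific J. Math. 53 (1974)).** If a weakly compact convex subset $K$ of a Banach space has the fixed point property and the conditional fixed point property for nonexpansive maps, then every commuting family of nonexpansive self-maps of $K$ has a common fixed point.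

Here the *fixed point property* says that every nonexpansive self-map of $K$ has a fixed point. The *conditional fixed point property* says that a nonexpansive self-map of $K$ having a fixed point has one in every nonempty bounded closed convex invariant subset of $K$. For example, every nonempty weakly compact convex $K\subset c_0$ has both. The first is Lemma 7. For the second, a nonempty closed convex invariant subset of $K$ is itself weakly compact and convex, and Lemma 7 applies to it.

**Proof of (i)⇒(ii).** Let $\{T_sc\}$ be bounded, and let $K$ be the set of Lemma 4. It is closed and convex, hence weakly closed, and it lies in some $C\cap B_r$, which is weakly compact by (i). So $K$ is weakly compact, nonempty, convex and invariant. The maps $T_s|_K$ commute, and Theorem 8 gives a common fixed point. $\blacksquare$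

## 5. A running minimum in place of the shift

Now assume that (i) fails. We must build a nonexpansive $T:C\to C$ that swaps two points and has no fixed point. A general $C$ is not invariant under any shift, so (1) is not available. We need a form of the shift that uses only convex combinations of given points of $C$.

Here is such a form in a special case. Let the scalars be real, $C=\{x\in c_0:|x_1|\le1,\ 0\le x_k\le1\ (k\ge2)\}$, and
$$Tx=(-x_1,\ s_1,s_2,s_3,\dots),\qquad s_1=M(x)=1-|x_1|,\quad s_k=\min(M(x),x_2,\dots,x_k)\ (k\ge2).$$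
Each coordinate is a 1-Lipschitz function of $x$, so $T$ is nonexpansive. Since $0\le s_k\le x_k\to0$ and $0\le s_k\le1$, $T$ maps $C$ into $C$. At $\pm e_1$ we have $M=0$, so $T$ swaps $e_1$ and $-e_1$. If $Tx=x$, then $x_1=0$ and $M=1$. Then $x_2=1$, and since $x_{k+1}=s_k=\min(s_{k-1},x_k)$ for $k\ge2$, where $x_k=s_{k-1}$, all $x_k$ with $k\ge2$ equal $1$. That is impossible in $c_0$.

The gain is that $(s_k)$ decreases to $0$. With $t_n=s_n-s_{n+1}\ge0$ and $v_n=e_2+\dots+e_{n+1}$, the vector $(0,s_1,s_2,\dots)$ equals $\sum_nt_nv_n$: its coordinate $i+1$ is $\sum_{n\ge i}t_n=s_i$. So $T$ is made of convex combinations of points $v_n\in C$ that approximate the sequence $(0,1,1,\dots)\notin c_0$ on longer and longer initial segments. By Lemma 5 every $C$ that violates (i) contains points of this sort. Three things can spoil the transfer.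

*The swap uses up the Lipschitz budget.* On the coordinates where $|a(i)-b(i)|$ is nearly $\|a-b\|$, the swap alone may move $Tx$ by nearly $\|x-x'\|$, and nothing may be added there. So the $v_n$ must vanish on those finitely many coordinates. Section 6 arranges this.

*Humps.* A point $u_n$ of $C$ close to $v$ on a long initial segment is small far out, but in between it is uncontrolled. Suppose, with $v=(1,1,\dots)$, that $u_n=e_1+\dots+e_n-e_{n+1}$. Take $s_1=1$ and $s_k=\min(1,x_1,\dots,x_{k-1})$ for $x\in c_0$, $x_j\ge0$. Then $V=\sum t_nu_n$ has $V(i)=s_i-t_{i-1}=2s_i-s_{i-1}$ for $i\ge2$. For $x=(1,\frac12,0,\dots)$ and $x'=(1,1,0,\dots)$ we get $V(3)=0$ and $V(3)=1$ respectively, although $\|x-x'\|=\frac12$: this $V$ is not nonexpansive. The harm comes from a value $u_n(i)$ outside the segment from $0$ to $v(i)$. If instead $u_{i-1}(i)=\theta v(i)$ with $\theta\in[0,1]$, then $V(i)$ is $v(i)$ times a convex combination of $s_{i-1}$ and $s_i$, which is harmless. Averaging (Section 7) puts the values on that segment, up to small errors.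

*No exact reading.* In the special case, coordinate $k$ of the output was exactly $s_{k-1}$, so at a fixed point $s_k=s_{k-1}$. In general the output shows only $\theta s_{k-1}+(1-\theta)s_k$ up to an error, with an unknown $\theta$. If $\theta=0$, a fixed point would only have to satisfy $s_k=\min(s_{k-1},s_k)$, which allows any drop. The remedy is to push the running minimum $\psi_k$ slightly up towards $M$, and to use
$$s_k=(1-\eta_k)\psi_k+\eta_kM,\qquad\eta_k=2^{-k}.$$
If $M$ has a small Lipschitz constant, this also makes the Lipschitz constant of $s_k$ slightly less than maximal, which leaves room for the errors and for the tail of $a-b$.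

## 6. A limit outside $c_0$ over a relative interior point

From here to the end, $C\cap B_r$ is not weakly compact for some fixed $r$.

**Step 1 (a limit outside $c_0$).** *This step supplies the sequence that leaves $c_0$.* By Lemma 5 there are $x^n\in C\cap B_r$ and $w\in\ell_\infty\setminus c_0$ with $x^n\to w$ coordinatewise.

**Step 2 (the points $a,b,\bar c$).** *We choose the two points to be swapped so that their midpoint is as interior to $C$ as possible.* We use the following fact: if $y_n\in C$, $\lambda_n\ge0$, $\sum\lambda_n=1$ and $\sum\lambda_n\|y_n\|<\infty$, then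
$$\sum_n\lambda_ny_n\in C.\tag{3}$$
Indeed, the series converges absolutely, and with $\Lambda_k=\sum_{n\le k}\lambda_n\to1$ the points $\Lambda_k^{-1}\sum_{n\le k}\lambda_ny_n$ lie in $C$ for large $k$ and converge to the sum.

Since $c_0$ is separable, so is $C$. Since $C$ has more than one point, there is a dense sequence $(c_j)$ in $C$ with $c_1\ne c_2$. Choose $\mu_j>0$ with $\sum\mu_j=1$ and $\sum\mu_j\|c_j\|<\infty$ (normalize $2^{-j}/(1+\|c_j\|)$), and put
$$\bar c=\sum_j\mu_jc_j,\quad\delta=\min(\mu_1,\mu_2),\quad a=\bar c+\delta(c_1-c_2),\quad b=\bar c-\delta(c_1-c_2).$$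
All three points are in $C$ by (3): passing from $\bar c$ to $a$ or $b$ changes the weights of $c_1,c_2$ by $\pm\delta$, so they stay nonnegative and their sum is unchanged. Also $a\ne b$ and $\bar c=\frac{a+b}2$.

Since $a-b\in c_0$, we can choose $N$ with $|a(i)-b(i)|\le\frac12\|a-b\|$ for $i>N$, and $i_0$ with $|a(i_0)-b(i_0)|=\|a-b\|$. Then $i_0\le N$.

**Step 3 (the fibre over the first $N$ coordinates of $\bar c$).** *We replace $x^n$ by points of $C$ that agree with $\bar c$ on the coordinates $1,\dots,N$ and still converge coordinatewise to something outside $c_0$.* Let $P$ be the restriction to coordinates $1,\dots,N$, let $D=P(C)$, a convex set in a finite-dimensional real space, and $\pi=P\bar c$. Recall that $\operatorname{aff}D$ is the affine span of $D$, and the relative interior $\operatorname{ri}D$ is the interior of $D$ within $\operatorname{aff}D$. For instance, $\operatorname{ri}$ of a segment in the plane is the segment without its end points.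

*First, $\pi\in\operatorname{ri}D$.* Otherwise, by the supporting hyperplane theorem (Rockafellar, *Convex Analysis*, Thm 11.6), there is a real-linear $f$, nonconstant on $D$, with $f(\pi)=\sup_Df$. Since $\pi=\sum\mu_jPc_j$, we get $\sum_j\mu_j\big(f(\pi)-f(Pc_j)\big)=0$ with all terms $\ge0$, so $f(Pc_j)=f(\pi)$ for all $j$. The points $Pc_j$ are dense in $D$, so $f$ is constant on $D$, a contradiction.

*Next, we compensate.* We have $Pw=\lim Px^n\in\overline D\subset\operatorname{aff}D$. The point $q=\frac{\pi-\tau Pw}{1-\tau}=\pi+\frac\tau{1-\tau}(\pi-Pw)$ lies in $\operatorname{aff}D$ and tends to $\pi$ as $\tau\to0$. Fix $\tau\in(0,1)$ so small that $q\in\operatorname{ri}D$. Put $q_n=\frac{\pi-\tau Px^n}{1-\tau}\in\operatorname{aff}D$. Then $q_n\to q$.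

Since $q\in\operatorname{ri}D$, a sufficiently small simplex in $\operatorname{aff}D$ with barycenter $q$ that affinely spans $\operatorname{aff}D$ lies in $D$. Let $y_0,\dots,y_\kappa$ be its vertices, and choose $\hat y_j\in C$ with $P\hat y_j=y_j$. Barycentric coordinates are continuous on $\operatorname{aff}D$, and those of $q$ are positive. So for large $n$ we have $q_n=\sum_j\beta^n_jy_j$ with $\beta^n_j\ge0$, $\sum_j\beta_j^n=1$, and the $\beta_j^n$ converge as $n\to\infty$. Hence $z_n=\sum_j\beta^n_j\hat y_j\in C$ converges in norm to some $z\in C$, and $Pz_n=q_n$. The point $\tau x^n+(1-\tau)z_n$ of $C$ satisfies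
$$P\big(\tau x^n+(1-\tau)z_n\big)=\tau Px^n+(1-\tau)q_n=\pi=P\bar c,$$
and it converges coordinatewise to $\tau w+(1-\tau)z$, which is not in $c_0$ because $\tau>0$, $w\notin c_0$ and $z\in c_0$.

Put $u_n=\tau x^n+(1-\tau)z_n-\bar c$ for these large $n$, renumbered from $1$, and $v=\tau w+(1-\tau)z-\bar c$. For a suitable constant $R$,
$$\bar c+u_n\in C,\quad u_n(i)=0\ (i\le N),\quad\|u_n\|\le R,\quad u_n\to v\ \text{coordinatewise},\quad v\in\ell_\infty\setminus c_0.\tag{4}$$
Let $\ell=\limsup_i|v(i)|>0$. Then $\ell\le\|v\|_\infty\le R$, and $v(i)=0$ for $i\le N$.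

## 7. Averages without humps, and the choice of blocks

**Step 4 (averaging).** *This step removes the humps.* Given $\varepsilon>0$ and $p\in\mathbb N$, there is $v'\in\operatorname{conv}\{u_n\}$ such that
$$|v'(i)-v(i)|\le\varepsilon\ (i<p),\qquad|v'(i)-\theta(i)v(i)|\le\varepsilon\ \text{ for some }\theta(i)\in[0,1]\quad(i\ge p).\tag{5}$$
The point is that a hump of size at most $R$, averaged with $Q$ vectors whose humps sit in disjoint places, shrinks to size $R/Q$.

Take an integer $Q\ge2R/\varepsilon$ and put $r_0=p$. For $j=1,\dots,Q$ choose first $n_j$ with $|u_{n_j}(i)-v(i)|\le\frac\varepsilon2$ for $i<r_{j-1}$ (coordinatewise convergence), then $r_j>r_{j-1}$ with $|u_{n_l}(i)|\le\frac\varepsilon2$ for all $i\ge r_j$, $l\le j$ (each $u_{n_l}\in c_0$). Let $v'=\frac1Q\sum_{j=1}^Qu_{n_j}$.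

For $i<p$, we have $i<r_{j-1}$ for every $j$, so all terms are within $\frac\varepsilon2$ of $v(i)$. Now let $r_{j-1}\le i<r_j$. The terms with $l<j$ satisfy $i\ge r_{j-1}\ge r_l$, so they are within $\frac\varepsilon2$ of $0$. Those with $l>j$ satisfy $i<r_j\le r_{l-1}$, so they are within $\frac\varepsilon2$ of $v(i)$. The $j$-th term contributes at most $\frac RQ\le\frac\varepsilon2$. Hence
$$\Big|v'(i)-\tfrac{Q-j}Qv(i)\Big|\le\tfrac1Q\Big[(j-1)\tfrac\varepsilon2+(Q-j)\tfrac\varepsilon2+R\Big]\le\varepsilon .$$
For $i\ge r_Q$ all terms are at most $\frac\varepsilon2$ in modulus, and $\theta(i)=0$ works.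

**Step 5 (parameters and blocks).** *We fix the error sizes, and cut $\mathbb N$ into blocks on which each $v_n$ has a definite behavior.* Let $\alpha\in(0,1]$ satisfy $\frac{2\alpha}{\|a-b\|}\le\frac1{4R}$, let $\eta_k=2^{-k}$, and
$$\varepsilon_k=\frac{\alpha\,\eta_{k+1}}{4(1+6/\ell)}\quad(k\ge1),\qquad\text{so}\quad\varepsilon_{k+1}=\tfrac12\varepsilon_k,\quad\varepsilon_k\Big(1+\frac6\ell\Big)=\frac{\alpha\eta_{k+1}}4,\quad\varepsilon_k<1.\tag{6}$$
We choose inductively $N<p_1<p_2<\cdots$, $v_k\in\operatorname{conv}\{u_n\}$ and $i_{k+1}\in[p_k,p_{k+1})$ such that for all $k\ge1$: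

* (a) $|v(i)|\le(1+\varepsilon_k)\ell$ and $|a(i)-b(i)|\le\frac{\eta_{k+1}}4\|a-b\|$ for $i\ge p_k$;
* (b) $|v_n(i)|\le\varepsilon_k/k$ for $n<k$, $i\ge p_k$;
* (c) $|v_k(i)-v(i)|\le\varepsilon_k$ for $i<p_k$, and for $i\ge p_k$ there is $\theta_k(i)\in[0,1]$ with $|v_k(i)-\theta_k(i)v(i)|\le\varepsilon_k$;
* (d) $|v(i_{k+1})|\ge(1-\varepsilon_k)\ell$.

This is possible. Choose $p_1>N$ so that (a) holds for $k=1$; condition (b) is empty for $k=1$. Given $p_k$, choose $v_k$ by Step 4 with $\varepsilon=\varepsilon_k$, $p=p_k$, which gives (c). Then choose $p_{k+1}$ so large that (a) and (b) hold with $k+1$ in place of $k$ (finitely many $v_n\in c_0$ are involved), and that $[p_k,p_{k+1})$ contains an $i_{k+1}$ as in (d). Infinitely many indices satisfy the inequality in (d), by the definition of $\ell$.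

By (4) and convexity, $\bar c+v_k\in C$, $\|v_k\|\le R$, and $v_k(i)=0$ for $i\le N$. Also $i_k\in[p_{k-1},p_k)$ for $k\ge2$, and $i_k\to\infty$.

## 8. The map with feedback

**Step 6 (definition of $T$).** *We define $T$ and check that it maps $C$ into $C$ and swaps $a$ and $b$.* For $x\in C$ let $\varphi(x)$ be the real number $\operatorname{Re}\frac{x(i_0)-b(i_0)}{a(i_0)-b(i_0)}$ clipped to $[0,1]$. So $\varphi(a)=1$ and $\varphi(b)=0$. Put
$$m=\min(\varphi,1-\varphi),\qquad M=2\alpha m,$$
$$g_k(x)=\max\Big(0,\tfrac1\ell\operatorname{Re}\big(\overline{\sigma_k}\,(x-\bar c)(i_k)\big)\Big),\qquad\sigma_k=\frac{v(i_k)}{|v(i_k)|}\qquad(k\ge2),$$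
$$\psi_1=M,\qquad\psi_k=\min(M,g_2,\dots,g_k)\quad(k\ge2),$$
$$s_1=M,\qquad s_k=(1-\eta_k)\psi_k+\eta_kM\quad(k\ge2),\qquad t_k=s_k-s_{k+1}\quad(k\ge1),$$
$$V(x)=\sum_{n\ge1}t_n(x)v_n,\qquad Tx=\bar c+(1-2\varphi(x))\,\frac{a-b}2+V(x).\tag{7}$$
Here $v(i_k)\ne0$ by (d). The number $g_k(x)$ reads the coordinate $i_k$ of $x-\bar c$ in units of $\ell$, along the direction of $v(i_k)$.

*The sequence $(s_k)$ decreases to $0$.* We have $0\le\psi_{k+1}\le\psi_k\le M$. So $s_2\le M=s_1$, and for $k\ge2$, since $\eta_{k+1}\le\eta_k$,
$$s_{k+1}=\psi_{k+1}+\eta_{k+1}(M-\psi_{k+1})\le\psi_{k+1}+\eta_k(M-\psi_{k+1})=(1-\eta_k)\psi_{k+1}+\eta_kM\le s_k.$$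
Because $x-\bar c\in c_0$ and $i_k\to\infty$, we have
$$0\le\psi_k(x)\le g_k(x)\to0\qquad(k\to\infty),\tag{8}$$
and with $\eta_k\to0$ this gives $s_k\to0$. Hence $t_k\ge0$, $\sum_{n\ge k}t_n=s_k$, and $\sum_nt_n=s_1=M\le2m\le1$. Since $\|v_n\|\le R$, the series for $V(x)$ converges absolutely in $c_0$.

*$Tx\in C$.* Let $a'=a$ if $\varphi\le\frac12$, and $a'=b$ otherwise. Since $|1-2\varphi|=1-2m$ and $\pm\frac{a-b}2$ equals $a-\bar c$, respectively $b-\bar c$, we have $(1-2\varphi)\frac{a-b}2=(1-2m)(a'-\bar c)$. Using $\sum t_n=M$,
$$Tx=(1-2m)\,a'+(2m-M)\,\bar c+\sum_nt_n(\bar c+v_n).$$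
The coefficients are nonnegative, since $2m-M=2m(1-\alpha)\ge0$, and their sum is $1$. The points $a',\bar c,\bar c+v_n$ form a bounded subset of $C$. By (3), $Tx\in C$.

*The orbit of $a$.* If $\varphi\in\{0,1\}$, then $M=0$, so all $t_n=0$ and $V=0$. Hence $Ta=\bar c-\frac{a-b}2=b$ and $Tb=\bar c+\frac{a-b}2=a$.

## 9. Coordinatewise Lipschitz estimates

**Step 7 ($T$ is nonexpansive).** *We bound the change of each coordinate of $Tx$, block by block.* Let $x,x'\in C$, $h=\|x-x'\|$, and let $\Delta$ denote the difference of the values at $x$ and $x'$.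

*Changes of the coefficients.* Since $|a(i_0)-b(i_0)|=\|a-b\|$, we have $|\Delta\varphi|\le\frac h{\|a-b\|}$. By the choice of $\alpha$,
$$|\Delta M|\le2\alpha|\Delta\varphi|\le\frac{2\alpha}{\|a-b\|}h\le\frac h{4R}\le\frac h{4\ell}.$$
Clearly $|\Delta g_k|\le\frac h\ell$. A minimum of functions each of which changes by at most $\frac h\ell$ changes by at most $\frac h\ell$, so $|\Delta\psi_k|\le\frac h\ell$. For $k\ge2$,
$$|\Delta s_k|\le\Big(1-\eta_k+\frac{\eta_k}4\Big)\frac h\ell\le\Big(1-\frac{\eta_k}2\Big)\frac h\ell,\qquad|\Delta s_1|\le\frac h{4R}\le\frac h{4\ell},\qquad|\Delta t_n|\le\frac{2h}\ell.\tag{9}$$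

By (7), $|\Delta(Tx)(i)|\le|\Delta\varphi|\,|a(i)-b(i)|+|\Delta V(i)|$. We call the first summand the swap term.

*Case $i\le N$.* Here $V(i)=0$, and the swap term is at most $\frac{|a(i)-b(i)|}{\|a-b\|}h\le h$.

*Case $N<i<p_1$.* Since $i<p_n$ for all $n$, (c) gives $v_n(i)=v(i)+\rho_n$ with $|\rho_n|\le\varepsilon_n$, the $\rho_n$ not depending on $x$. So $V(i)=s_1v(i)+\sum_nt_n\rho_n$. With $|v(i)|\le R$ and $\sum_n\varepsilon_n=2\varepsilon_1$,
$$|\Delta V(i)|\le R\cdot\frac h{4R}+\frac{2h}\ell\cdot2\varepsilon_1\le\frac h4+\frac h4,$$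
because $\frac{4\varepsilon_1}\ell\le\frac{\alpha\eta_2}4\le\frac14$ by (6). The swap term is at most $\frac h2$ by the choice of $N$. The total is at most $h$.

*Case $p_k\le i<p_{k+1}$, $k\ge1$.* For $n<k$, (b) gives $v_n(i)=\rho_n$ with $|\rho_n|\le\varepsilon_k/k$. For $n=k$, (c) gives $v_k(i)=\theta v(i)+\rho_k$ with $\theta=\theta_k(i)\in[0,1]$ and $|\rho_k|\le\varepsilon_k$. For $n>k$ we have $i<p_{k+1}\le p_n$, and (c) gives $v_n(i)=v(i)+\rho_n$ with $|\rho_n|\le\varepsilon_n$. Altogether
$$\sum_n|\rho_n|\le\varepsilon_k+\varepsilon_k+\sum_{n>k}\varepsilon_n=3\varepsilon_k.$$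
Since $\sum_{n>k}t_n=s_{k+1}$ and $t_k=s_k-s_{k+1}$,
$$V(i)=v(i)\big[\theta s_k+(1-\theta)s_{k+1}\big]+\sum_nt_n\rho_n,\qquad\sum_n|\rho_n|\le3\varepsilon_k.\tag{10}$$
By (9), both $|\Delta s_k|$ and $|\Delta s_{k+1}|$ are at most $(1-\frac{\eta_{k+1}}2)\frac h\ell$. For $s_k$ with $k\ge2$ this uses $\eta_k\ge\eta_{k+1}$, and for $s_1$ it uses $\frac14\le1-\frac{\eta_2}2$. By (a), $|v(i)|\le(1+\varepsilon_k)\ell$. Hence
$$|\Delta V(i)|\le\Big[(1+\varepsilon_k)\Big(1-\frac{\eta_{k+1}}2\Big)+\frac{6\varepsilon_k}\ell\Big]h\le\Big[1-\frac{\eta_{k+1}}2+\varepsilon_k\Big(1+\frac6\ell\Big)\Big]h\le\Big(1-\frac{\eta_{k+1}}4\Big)h,$$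
the last inequality by (6) and $\alpha\le1$. By (a) the swap term is at most $\frac{\eta_{k+1}}4h$. The total is at most $h$.

All coordinates are covered, so $\|Tx-Tx'\|\le\|x-x'\|$.

## 10. A fixed point would leave $c_0$

**Step 8 ($T$ has no fixed point).** *We show that at a fixed point the running minimum could not tend to $0$, against (8).* Let $Tx=x$.

*The value of $\varphi$.* As $i_0\le N$, $V(i_0)=0$, and $\bar c-b=\frac{a-b}2$. So (7) gives
$$\frac{x(i_0)-b(i_0)}{a(i_0)-b(i_0)}=\frac12+\frac{1-2\varphi}2=1-\varphi\in[0,1].$$
No clipping takes place, so $\varphi=1-\varphi$, that is, $\varphi=\frac12$. Hence $M=\alpha$ and $x=\bar c+V$.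

*Reading the coordinate $i_k$.* Let $k\ge2$. As $i_k\in[p_{k-1},p_k)$, formula (10) with $k-1$ in place of $k$ gives, with some $\theta\in[0,1]$,
$$(x-\bar c)(i_k)=V(i_k)=v(i_k)\big[\theta s_{k-1}+(1-\theta)s_k\big]+\sum_nt_n\rho_n,\qquad\sum_n|\rho_n|\le3\varepsilon_{k-1}.$$
The bracket is at least $s_k$ because $s_{k-1}\ge s_k$. Multiply by $\overline{\sigma_k}$, take real parts and divide by $\ell$. With $0\le t_n\le1$, $0\le s_k\le1$ and $|v(i_k)|\ge(1-\varepsilon_{k-1})\ell$ from (d),
$$g_k(x)\ge\frac{|v(i_k)|}\ell s_k-\frac{3\varepsilon_{k-1}}\ell\ge s_k-\varepsilon_{k-1}\Big(1+\frac3\ell\Big)>s_k-\frac{\alpha\eta_k}2,\tag{11}$$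
since $\varepsilon_{k-1}(1+\frac6\ell)=\frac{\alpha\eta_k}4$ by (6).

*The running minimum stays above $\alpha/2$.* We claim $\psi_k>\frac\alpha2$ for all $k\ge1$. We have $\psi_1=M=\alpha$. Suppose $k\ge2$, $\psi_{k-1}>\frac\alpha2$, but $\psi_k=\min(\psi_{k-1},g_k)\le\frac\alpha2$. Then $\psi_k=g_k$. By (11) and the definition of $s_k$ with $M=\alpha$,
$$\psi_k=g_k>s_k-\frac{\alpha\eta_k}2=\psi_k+\eta_k(\alpha-\psi_k)-\frac{\alpha\eta_k}2\ge\psi_k,$$
the last inequality because $\alpha-\psi_k\ge\frac\alpha2$. This is a contradiction, and the claim follows by induction. Here the push $\eta_kM$ does its work: it exceeds the reading error as soon as $\psi_k$ has fallen to $\frac\alpha2$, so such a fall cannot happen.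

The claim contradicts $\psi_k\to0$ in (8). So $T$ has no fixed point, although it is nonexpansive and swaps $a\ne b$. Thus (iv) fails whenever (i) fails, which is (iv)⇒(i), and Theorem 6 is proved. $\blacksquare$
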